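\title{Primes of the form $\lfloor n/k+1\rfloor$ with $k\le\sqrt n$}


\begin{abstract}
Let $\mathcal A_n$ be the set of primes of the form $\lfloor n/k+1\rfloor$ with $1\le k\le\sqrt n$. We prove the conjecture that $\#\mathcal A_n$ has order of magnitude $\sqrt n/\log n$, in the sharper form
$\#\mathcal A_n=n\sum_{p>\sqrt n}p^{-2}+O(n^{13/27}(\log n)^4)\sim 2\sqrt n/\log n$, and we determine exactly which constants are admissible in the conjectured inequalities. The proof turns the count into a question about the fractional parts of $n/p$ and $n/(p-1)$ for primes $p$ slightly larger than $\sqrt n$, and estimates the resulting exponential sums by Vaughan's identity and van der Corput's method.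
\end{abstract}

\section{The problem and the results}

For a positive integer $n$, let $\mathcal A_n$ be the set of primes of the form $\lfloor n/k+1\rfloor$, where $k$ is an integer with $1\le k\le\sqrt n$ and $\lfloor\cdot\rfloor$ is the integer part. If $k+1\le\sqrt n$, then $n/k-n/(k+1)=n/(k(k+1))>1$. The numbers $\lfloor n/k+1\rfloor$ are therefore distinct in this range, and $\#\mathcal A_n$ is the number of $k\le\sqrt n$ for which $\lfloor n/k+1\rfloor$ is prime. For $n=100$ the values at $k=1,\dots,10$ are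
\begin{equation}\label{eq:hundred}
101,\ 51,\ 34,\ 26,\ 21,\ 17,\ 15,\ 13,\ 12,\ 11,
\end{equation}
so $\mathcal A_{100}=\{11,13,17,101\}$.

The bound $k\le\sqrt n$ separates two kinds of behavior. The larger $k$ produce every integer from $2$ to $\sqrt n$, as we shall see in Section~\ref{sec:switch}, and counting primes among them is the prime number theorem. The smaller $k$ produce about $\sqrt n$ integers scattered between $\sqrt n$ and $n+1$, with gaps of size about $n/k^2$, and whether such a thin sequence meets the primes as often as it should is a real question. Bedhouche and Farhi \cite{BF} posed it as a conjecture: there are absolute constants $0<\alpha<\beta$ such that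
\begin{equation}\label{eq:conj}
\alpha\,\frac{\sqrt n}{\log n}\le\#\mathcal A_n\le\beta\,\frac{\sqrt n}{\log n}
\end{equation}
for all sufficiently large $n$.

What should the constants be? If an integer near $t$ is prime with probability $1/\log t$, the expected count is $\sum_{k\le\sqrt n}1/\log(n/k)$. Write $\log(n/k)=\frac12\log n+\log(\sqrt n/k)$. The second summand is nonnegative and its average over $k$ is close to $\int_0^1\log(1/u)\,du=1$. One is led to the density $(\frac12\log n)^{-1}-(\frac12\log n)^{-2}$, so that the count should lie slightly \emph{below} $2\sqrt n/\log n$, because all the values exceed $\sqrt n$. This guess is correct. Throughout, $p$ denotes a prime.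

\begin{theorem}\label{thm:main}
As $n\to\infty$,
\[
\#\mathcal A_n=n\sum_{p>\sqrt n}\frac1{p^2}+O\bigl(n^{13/27}(\log n)^4\bigr)
=\frac{2\sqrt n}{\log n}-\frac{4\sqrt n}{(\log n)^2}+O\Bigl(\frac{\sqrt n}{(\log n)^3}\Bigr).
\]
Hence the conjecture holds. Moreover, for $0<\alpha<\beta$, the inequalities \eqref{eq:conj} hold for all sufficiently large $n$ if and only if $\alpha<2\le\beta$.
\end{theorem}

The proof must handle the two sequences $n/p$ and $n/(p-1)$ at once, so it is natural to allow an arbitrary bounded shift from the start. For real $x\ge2$, real $\theta$ and real $K$ with $1\le K\le\sqrt x$, let $N_\theta(x;K)$ be the number of positive integers $k\le K$ for which $\lfloor x/k+\theta\rfloor$ is prime. Thus $\#\mathcal A_n=N_1(n;\sqrt n)$.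

\begin{theorem}\label{thm:general}
Fix $A\ge1$. Uniformly for $|\theta|\le A$, $x\ge2$ and $1\le K\le\sqrt x$,
\[
N_\theta(x;K)=x\sum_{p>x/K}\frac1{p^2}+O_A\bigl(x^{13/27}(\log x)^4\bigr).
\]
\end{theorem}

\begin{corollary}\label{cor:main}
\emph{(a)} For every fixed $\varepsilon>0$ and $A\ge1$, uniformly for $x^{13/27+\varepsilon}\le K\le\sqrt x$ and $|\theta|\le A$, we have $N_\theta(x;K)\sim K/\log(x/K)$ as $x\to\infty$.

\emph{(b)} The number of primes in the set $\{\lfloor n/k+1\rfloor:1\le k\le n\}$ is
\[
\frac{4\sqrt n}{\log n}+O\Bigl(\frac{\sqrt n}{(\log n)^3}\Bigr).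
\]
\end{corollary}

We write $e(t)=e^{2\pi it}$, $\{t\}=t-\lfloor t\rfloor$ and $\psi(t)=\{t\}-\frac12$. The notation $F\ll G$ means $F=O(G)$, and $F\asymp G$ means that $F\ll G$ and $G\ll F$; a subscript indicates a parameter on which the implied constant may depend. The letters $\mu$ and $\tau$ denote the M\"obius function and the number of divisors, and $\Lambda(m)=\log p$ if $m=p^j$ with $j\ge1$, while $\Lambda(m)=0$ otherwise. We use the prime number theorem with the classical error term: for some $c>0$ and all $t\ge2$,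
\begin{equation}\label{eq:pnt}
\pi(t)=\int_2^t\frac{du}{\log u}+O\bigl(te^{-c\sqrt{\log t}}\bigr).
\end{equation}

\section{Counting values instead of denominators}\label{sec:switch}

We have no direct way to test whether $\lfloor x/k+\theta\rfloor$ is prime as $k$ varies. We therefore fix the value and count the $k$ that produce it. For an integer $m>\theta$ and an integer $k\ge1$,
\begin{equation}\label{eq:switch}
\lfloor x/k+\theta\rfloor=m\iff m-\theta\le\frac xk<m+1-\theta\iff\frac x{m+1-\theta}<k\le\frac x{m-\theta},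
\end{equation}
so $m$ is produced by exactly
\[
D(m)=\Bigl\lfloor\frac x{m-\theta}\Bigr\rfloor-\Bigl\lfloor\frac x{m+1-\theta}\Bigr\rfloor
\]
values of $k$.

Take $x=n$, $\theta=1$ and $m\ge2$. The interval in \eqref{eq:switch} is $(n/m,\,n/(m-1)]$, of length $n/(m(m-1))$. If $m\le\sqrt n$, this length exceeds $1$, so the interval contains an integer $k$, and $\sqrt n\le n/m<k\le n$. Thus
\begin{equation}\label{eq:small}
\text{every integer }m\in[2,\sqrt n]\text{ equals }\lfloor n/k+1\rfloor\text{ for some }k\in(\sqrt n,n].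
\end{equation}
If $m\ge\sqrt n+1$, the length is less than $1$ and any $k$ in the interval is at most $\sqrt n$. An interval $(a,b]$ contains an integer exactly when $\{b\}<b-a$. So a prime $p\ge\sqrt n+1$ lies in $\mathcal A_n$ exactly when
\[
\Bigl\{\frac n{p-1}\Bigr\}<\frac n{p(p-1)},
\]
that is, when the remainder of $n$ modulo $p-1$ is less than $n/p$. For $n=100$ and $p=11,13,17,19,23$ the remainders are $0,4,4,10,12$ and the thresholds $100/p$ have integer parts $9,7,5,5,4$. The first three primes pass and the last two fail, in agreement with \eqref{eq:hundred}. If the fractional parts $\{n/(p-1)\}$ are evenly spread in $[0,1)$, then $p$ passes with probability about $n/p^2$, and this is the main term of Theorem~\ref{thm:main}.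

The next lemma makes this precise. It uses no property of the primes, so we state it for any set $\mathcal M$ of positive integers, with $N^{\mathcal M}_\theta(x;K)$ the number of positive integers $k\le K$ such that $\lfloor x/k+\theta\rfloor\in\mathcal M$. The large values $m>Z$ come from few $k$ and are discarded; the cutoff $Z$ is chosen later.

\begin{lemma}\label{lem:reduction}
Let $A\ge1$, $|\theta|\le A$, $\sqrt x\ge4A+2$, $1\le K\le\sqrt x$, $y=x/K$ and $\sqrt x\le Z\le x$. For every set $\mathcal M$ of positive integers,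
\[
N^{\mathcal M}_\theta(x;K)=x\sum_{\substack{m\in\mathcal M\\ m>y}}\frac1{m^2}
+\sum_{\substack{m\in\mathcal M\\ y<m\le Z}}\Bigl[\psi\Bigl(\frac x{m+1-\theta}\Bigr)-\psi\Bigl(\frac x{m-\theta}\Bigr)\Bigr]+O_A\Bigl(\frac xZ\Bigr).
\]
\end{lemma}

\begin{proof}
Comparison with an integral gives $\sum_{m>t}m^{-2}\le2/t$ and $\sum_{m>t}m^{-3}\le2/t^2$ for $t\ge1$. Note also that $y\ge\sqrt x$ and $x/Z\ge1$.

If $y\ge Z$, the second sum is empty, $N^{\mathcal M}_\theta(x;K)\le K=x/y\le x/Z$, and the first term on the right is at most $2x/y\le 2x/Z$. Now let $y<Z$. In the rest of the proof, $\sum'$ is a sum restricted to $m\in\mathcal M$.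

We first replace the condition $k\le K$ by the condition $m>y$. If $k\le K$, then $x/k\ge y$, so $m=\lfloor x/k+\theta\rfloor>y-A-1$. Conversely, if $m>y+A$, then every $k$ in \eqref{eq:switch} satisfies $k\le x/(m-\theta)<x/y=K$. The two conditions can disagree only for the $O_A(1)$ integers $m$ with $|m-y|\le A+1$. For these, $m-\theta\ge y-2A-1\ge y/2$, so
\[
D(m)\le\frac x{(m-\theta)(m+1-\theta)}+1\le\frac{4x}{y^2}+1\le5 .
\]
Hence $N^{\mathcal M}_\theta(x;K)=\sum'_{m>y}D(m)+O_A(1)$.

Since $D(m)\ge0$, we may bound the tail by the sum over all integers, which telescopes: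
\[
\sideset{}{'}\sum_{m>Z}D(m)\le\sum_{m>Z}D(m)=\Bigl\lfloor\frac x{\lfloor Z\rfloor+1-\theta}\Bigr\rfloor\le\frac x{Z-A}\le\frac{2x}Z .
\]
For $y<m\le Z$ we insert $\lfloor t\rfloor=t-\psi(t)-\frac12$ and obtain
\[
D(m)=\frac x{(m-\theta)(m+1-\theta)}+\psi\Bigl(\frac x{m+1-\theta}\Bigr)-\psi\Bigl(\frac x{m-\theta}\Bigr).
\]
Finally, $m^2-(m-\theta)(m+1-\theta)=(2\theta-1)m+\theta(1-\theta)\ll_Am$ and $m-\theta\ge m/2$, so the first term is $xm^{-2}+O_A(xm^{-3})$. Its sum over $y<m\le Z$, $m\in\mathcal M$, is $x\sum'_{m>y}m^{-2}+O_A(x/Z+x/y^2)$, and $x/y^2\le1$.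
\end{proof}

\begin{remark}
The hypothesis $K\le\sqrt x$ entered through $x/y^2\le1$, which is what removes $\theta$ from the main term. Some such hypothesis is needed. For $K=x$ and $\theta=1$, the $k\in(x/3,x]$ give the values $2$ and $3$, so at least $2x/3-1$ values of $k$ give a prime, whereas $\sum_pp^{-2}<\frac14+\sum_{j\ge1}\frac1{4j(j+1)}=\frac12$ because $(2j+1)^2>4j(j+1)$. The bound on $\theta$ gave $m-\theta\asymp m$; for $\theta=-x$ no value $\lfloor x/k+\theta\rfloor$ is positive.
\end{remark}

For the primes and $K=\sqrt x$ the main term has size $\sqrt x/\log x$. The error $x/Z$ is smaller only if $Z/(\sqrt x\log x)\to\infty$, and then \eqref{eq:pnt} shows that $(\sqrt x,Z]$ contains more than $\sqrt x$ primes. The bound $|\psi|\le\frac12$ is thus useless, and everything depends on finding cancellation in $\sum_p\psi(x/(p-\theta))$.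

\section{Exponential sums, and a model case}\label{sec:model}

The function $\psi$ has period $1$ and mean zero, and its Fourier coefficients decay like $1/|h|$. Its jump at the integers prevents uniform approximation by trigonometric polynomials, but the error of approximation can be bounded by another trigonometric polynomial with small coefficients.

\begin{lemma}[Vaaler; see {\cite[Theorem A.6]{GK}}]\label{lem:vaaler}
For each integer $H\ge1$ there are numbers $a_h\ll1/|h|$ and $0\le b_h\ll1/H$, with absolute implied constants, such that for all real $t$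
\[
\Bigl|\psi(t)-\sum_{1\le|h|\le H}a_he(ht)\Bigr|\le\sum_{|h|\le H}b_he(ht).
\]
Consequently, for real numbers $t_1,\dots,t_J$,
\begin{equation}\label{eq:vaaler}
\Bigl|\sum_{j\le J}\psi(t_j)\Bigr|\ll\frac JH+\sum_{1\le h\le H}\frac1h\Bigl|\sum_{j\le J}e(ht_j)\Bigr|.
\end{equation}
\end{lemma}

To deduce \eqref{eq:vaaler}, sum the first inequality over $t=t_j$ and interchange the summations. The term $b_0$ contributes $O(J/H)$, every other coefficient is $O(1/|h|)$, and the sums for $h$ and $-h$ are complex conjugates.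

When $t_j$ is a smooth function of $j$, the exponential sums are estimated by the second-derivative test. The length of an interval $I$ is denoted by $|I|$.

\begin{lemma}[van der Corput; see {\cite[Theorem 2.2]{GK}}]\label{lem:vdc}
Let $F$ be real and twice continuously differentiable on a bounded interval $I$, and suppose that $\lambda\le|F''|\le\kappa\lambda$ on $I$ with $\lambda>0$. Then
\[
\sum_{l\in I}e(F(l))\ll_\kappa(|I|+1)\lambda^{1/2}+\lambda^{-1/2}.
\]
\end{lemma}

The bound improves on the trivial bound $|I|+1$ when $\lambda$ is small compared with $1$ and large compared with $|I|^{-2}$. We apply it to $f(t)=hx/(t-\theta)$ for $t$ in a dyadic range $(P,2P]$, where the natural parameter is the size $X=hx/P$ of the phase.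

\begin{lemma}\label{lem:typeI}
Let $|\theta|\le A$, $P\ge4A$, $x>0$, $h\ge1$, $f(t)=hx/(t-\theta)$ and $X=hx/P$. For every integer $d$ with $1\le d\le P$ and every interval $I\subset(P/d,2P/d]$,
\[
\sum_{l\in I}e(f(dl))\ll X^{1/2}+\frac P{dX^{1/2}} .
\]
\end{lemma}

\begin{proof}
For real $l\in I$ we have $P/2\le dl-\theta\le 5P/2$, so the second derivative of $l\mapsto f(dl)$ is $2hxd^2/(dl-\theta)^3\asymp d^2X/P^2$. Apply Lemma~\ref{lem:vdc} with $\lambda\asymp d^2X/P^2$ and $|I|+1\le2P/d$.
\end{proof}

For $P$ near $\sqrt x$ and small $h$ we have $X\approx P$, and the lemma bounds a sum of $P/d$ terms by about $P^{1/2}$. These tools already solve the problem when the primes are replaced by the even numbers, and the argument has the same shape as the proof of Theorem~\ref{thm:general}.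

\begin{example}\label{ex:even}
The number of $k\le\sqrt x$ with $\lfloor x/k\rfloor$ even is $\frac12\sqrt x+O(x^{2/5})$. To see this, apply Lemma~\ref{lem:reduction} with $\mathcal M$ the positive even integers, $\theta=0$, $K=y=\sqrt x$ and $Z=x^{3/5}$. The main term is
\[
\frac x4\sum_{l>\sqrt x/2}\frac1{l^2}=\frac x4\Bigl(\frac2{\sqrt x}+O\Bigl(\frac1x\Bigr)\Bigr)=\frac{\sqrt x}2+O(1),
\]
and $x/Z=x^{2/5}$. Cover $(y,Z]$ by the intervals $(P,P']$ with $P=2^iy<Z$, $i\ge0$, and $P'=\min(2P,Z)$. For $\theta'\in\{0,-1\}$, the bound \eqref{eq:vaaler} and Lemma~\ref{lem:typeI} with $d=2$ give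
\[
\sum_{P<2l\le P'}\psi\Bigl(\frac x{2l-\theta'}\Bigr)\ll\frac PH+\sum_{h\le H}\frac1h\Bigl[\Bigl(\frac{hx}P\Bigr)^{1/2}+\frac{P^{3/2}}{(hx)^{1/2}}\Bigr]\ll\frac PH+(HP)^{1/2}+\frac{P^{3/2}}{x^{1/2}},
\]
where we used $x/P\le P$. With $H=\lfloor P^{1/3}\rfloor$ this is $\ll P^{2/3}+P^{3/2}x^{-1/2}$. The sum over $i$ is a pair of geometric series dominated by their largest terms, so it is $\ll Z^{2/3}+Z^{3/2}x^{-1/2}=2x^{2/5}$.
\end{example}

\section{The exponential sum over primes}\label{sec:primes}

Only one step of Example~\ref{ex:even} depends on the set $\mathcal M$: the bound for $\sum_{m\in\mathcal M}e(f(m))$. For primes the variable no longer runs over a progression and Lemma~\ref{lem:vdc} does not apply. The following proposition takes its place.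

\begin{proposition}\label{prop:exp}
Fix $A\ge1$. Let $x$ be large in terms of $A$, let $|\theta|\le A$, $\sqrt x\le P\le x^{14/27}$ and $P<P'\le2P$, and let $h$ be an integer with $1\le h\le P^{1/14}$. Put $f(t)=hx/(t-\theta)$. Then
\[
S=\sum_{P<m\le P'}\Lambda(m)e(f(m))\ll_AP^{13/14}(\log P)^4 .
\]
\end{proposition}

We collect four standard facts. The first rewrites $\Lambda$ as a combination of sums over products, in which either one factor runs freely over an interval or both factors are large.

\begin{lemma}[Vaughan's identity; see {\cite[Proposition 13.4]{IK}}]\label{lem:vaughan}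
For $m>U\ge1$,
\[
\Lambda(m)=\sum_{\substack{b\mid m\\ b\le U}}\mu(b)\log\frac mb-\mathop{\sum\sum}_{\substack{bc\mid m\\ b,c\le U}}\mu(b)\Lambda(c)+\mathop{\sum\sum}_{\substack{bc\mid m\\ b,c>U}}\mu(b)\Lambda(c).
\]
\end{lemma}

\begin{proof}
Let $*$ be Dirichlet convolution, and let the subscripts $\le$ and $>$ denote restriction to arguments $\le U$ and $>U$. From $\Lambda=\mu*\log$ and $\log=\Lambda*1$ we get $\Lambda=\mu_\le*\log+\mu_>*\Lambda_\le*1+\mu_>*\Lambda_>*1$. Since $\mu*1$ is the identity for $*$, the middle term is $\Lambda_\le-\mu_\le*\Lambda_\le*1$, and $\Lambda_\le(m)=0$ for $m>U$.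
\end{proof}

The second fact bounds the square of a sum by correlations at \emph{short} shifts only.

\begin{lemma}[Weyl--van der Corput; see {\cite[Lemma 2.5]{GK}}]\label{lem:weyl}
Let $z_r$ be complex numbers that vanish unless $R<r\le2R$, and let $Q$ be an integer with $1\le Q\le R$. Then
\[
\Bigl|\sum_rz_r\Bigr|^2\le\frac{2R}Q\sum_{|q|<Q}\Bigl(1-\frac{|q|}Q\Bigr)\sum_rz_{r+q}\overline{z_r}.
\]
\end{lemma}

\begin{proof}
We have $Q\sum_rz_r=\sum_s\sum_{j=1}^Qz_{s+j}$, and the inner sum vanishes for all but at most $R+Q\le2R$ integers $s$. By the Cauchy--Schwarz inequality, $Q^2|\sum_rz_r|^2\le2R\sum_{j,j'}\sum_sz_{s+j}\overline{z_{s+j'}}$, and each difference $q=j-j'$ occurs for $Q-|q|$ pairs $(j,j')$.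
\end{proof}

The third fact is partial summation: if $w\ge0$ is monotone on $(a,b]$, then
\begin{equation}\label{eq:abel}
\Bigl|\sum_{a<m\le b}w(m)\zeta_m\Bigr|\le2\sup_{(a,b]}w\cdot\max_{a<t\le b}\Bigl|\sum_{a<m\le t}\zeta_m\Bigr| .
\end{equation}
The fourth is the bound
\begin{equation}\label{eq:tau}
\sum_{r\le t}\tau(r)^2\le t(1+\log t)^3\qquad(t\ge1).
\end{equation}
Indeed, let $\tau_4(r)$ be the number of ways to write $r$ as an ordered product of four positive integers. Both $\tau^2$ and $\tau_4$ are multiplicative, and $\tau(p^a)^2=(a+1)^2\le\binom{a+3}3=\tau_4(p^a)$ is equivalent to $a\le a^2$. Hence the left side is at most $\sum_{d_1,d_2,d_3\le t}t/(d_1d_2d_3)$.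

\begin{proof}[Proof of Proposition~\ref{prop:exp}]
Put $L=\log P$, $X=hx/P$, $U=P^{1/6}$ and $Q=\lfloor P^{1/7}\rfloor$; these choices are explained in Remark~\ref{rem:exponents}. We may assume $P\ge4A$. The hypotheses on $P$ say that $P^{27/14}\le x\le P^2$, and with $1\le h\le P^{1/14}$ they give
\begin{equation}\label{eq:X}
P^{13/14}\le X\le P^{15/14}.
\end{equation}
This is the only way in which the sizes of $x$ and $h$ enter.

Insert Lemma~\ref{lem:vaughan}. Write $m=bl$ in the first sum, $m=dl$ with $d=bc$ in the second, and $m=cr$ with $b\mid r$ in the third. Then $S=S_1-S_2+S_3$, where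
\begin{gather*}
S_1=\sum_{b\le U}\mu(b)\sum_{P/b<l\le P'/b}(\log l)\,e(f(bl)),\qquad
S_2=\sum_{d\le U^2}\gamma_d\sum_{P/d<l\le P'/d}e(f(dl)),\\
S_3=\mathop{\sum\sum}_{\substack{c,r>U\\ P<cr\le P'}}\Lambda(c)\nu(r)\,e(f(cr)),
\end{gather*}
with
\[
\gamma_d=\sum_{\substack{bc=d\\ b,c\le U}}\mu(b)\Lambda(c),\qquad\nu(r)=\sum_{\substack{b\mid r\\ b>U}}\mu(b).
\]
We use only the bounds $|\gamma_d|\le\sum_{c\mid d}\Lambda(c)=\log d\le L$ and $|\nu(r)|\le\tau(r)$.

\emph{The sums $S_1$ and $S_2$.} The inner variable runs over all integers of an interval, as in Example~\ref{ex:even}. In $S_1$ we remove the factor $\log l\le\log2P$ by \eqref{eq:abel}. Lemma~\ref{lem:typeI} applies because $U^2\le P$, and with \eqref{eq:X} it gives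
\[
|S_1|+|S_2|\ll L\sum_{d\le U^2}\Bigl(X^{1/2}+\frac P{dX^{1/2}}\Bigr)\ll LU^2X^{1/2}+L^2PX^{-1/2}\ll LP^{\frac13+\frac{15}{28}}+L^2P^{\frac{15}{28}}.
\]
Since $\frac13+\frac{15}{28}=\frac{73}{84}<\frac{78}{84}=\frac{13}{14}$, both sums are $\ll P^{13/14}$.

\emph{The sum $S_3$: dyadic blocks.} Here both variables carry irregular coefficients. We first fix their sizes by restricting them to intervals $(2^iU,2^{i+1}U]$ and $(2^jU,2^{j+1}U]$ with $i,j\ge0$. A block that contains a pair with product in $(P,2P]$ satisfies $P/4<2^{i+j}U^2<2P$. So $i+j$ takes at most three values, each $O(L)$, and there are $O(L)$ such blocks. The phase and the range of summation depend only on the product of the variables, so we may call the variable in the longer interval $c$ and the other $r$. Each block becomes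
\[
T=\mathop{\sum_{C<c\le2C}\ \sum_{R<r\le2R}}_{P<cr\le P'}u_cv_r\,e(f(cr)),\qquad U\le R\le C,\qquad\frac P4<CR<2P,
\]
where one of the real sequences $u,v$ is $\Lambda$ and the other is $\nu$. In particular $R<(2P)^{1/2}$. By $\Lambda\le\log 2P$ on these ranges and by \eqref{eq:tau}, in either case
\begin{equation}\label{eq:meansq}
\sum_{C<c\le2C}u_c^2\ll CL^3,\qquad\sum_{R<r\le2R}v_r^2\ll RL^3 .
\end{equation}

\emph{Removing the coefficient $u_c$.} Let $z_r(c)=v_re(f(cr))$ if $R<r\le2R$ and $P<cr\le P'$, and $z_r(c)=0$ otherwise. The Cauchy--Schwarz inequality gives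
\[
|T|^2\ll CL^3\sum_{C<c\le2C}\Bigl|\sum_rz_r(c)\Bigr|^2,
\]
and now $c$ runs over all integers of an interval. Expanding the square would produce phases $f(cr_1)-f(cr_2)$ with $|r_1-r_2|$ as large as $R$, and these have too large a second derivative in $c$ (see Remark~\ref{rem:exponents}). We apply Lemma~\ref{lem:weyl} instead, which is allowed because $Q\le U\le R$; this is where the lower bound on both variables in $S_3$ is used. We then sum over $c$ first. The term $q=0$ is at most $(C+1)\sum_rv_r^2\ll CRL^3$, and the terms $q$ and $-q$ are complex conjugates. Hence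
\begin{equation}\label{eq:T2}
|T|^2\ll CL^3\,\frac RQ\Bigl[CRL^3+\sum_{1\le q<Q}\ \sum_{R<r\le2R-q}|v_{r+q}v_r|\Bigl|\sum_{c\in J}e(g(c))\Bigr|\Bigr],
\end{equation}
where $g(c)=f(c(r+q))-f(cr)$ and $J$ is the (possibly empty) interval
\[
J=\bigl(\max(C,P/r),\ \min(2C,P'/(r+q))\bigr].
\]

\emph{The sum over $c$.} Fix a real $c\in J$ and put $\varphi(t)=t^2f''(ct)=2hx\,t^2/(ct-\theta)^3$. Then $g''(c)=\varphi(r+q)-\varphi(r)=q\varphi'(\xi)$ for some $\xi\in(r,r+q)$, and
\[
\varphi'(t)=2hx\,\frac{2t(ct-\theta)-3ct^2}{(ct-\theta)^4}=-\frac{2hx\,t\,(ct+2\theta)}{(ct-\theta)^4}.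
\]
Since $P<cr<c\xi<c(r+q)\le2P$ and $P\ge4A$, both $c\xi+2\theta$ and $c\xi-\theta$ lie in $[P/2,5P/2]$; also $\xi\asymp R$. Thus $|g''(c)|\asymp qhxR/P^3=qXR/P^2$ on $J$. By Lemma~\ref{lem:vdc} with $|J|+1\le2C$ and $C\asymp P/R$,
\[
\sum_{c\in J}e(g(c))\ll C\,\frac{(qXR)^{1/2}}P+\frac P{(qXR)^{1/2}}\ll\Bigl(\frac{qX}R\Bigr)^{1/2}+\frac P{(qXR)^{1/2}} .
\]

\emph{Conclusion.} By the Cauchy--Schwarz inequality and \eqref{eq:meansq}, $\sum_r|v_{r+q}v_r|\ll RL^3$. With $\sum_{q<Q}q^{1/2}\le Q^{3/2}$, $\sum_{q<Q}q^{-1/2}\le2Q^{1/2}$ and $CR\asymp P$, the bound \eqref{eq:T2} becomes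
\[
|T|^2\ll L^6\frac PQ\Bigl[P+R^{1/2}Q^{3/2}X^{1/2}+PR^{1/2}Q^{1/2}X^{-1/2}\Bigr],
\]
that is,
\begin{equation}\label{eq:three}
|T|^2\ll L^6\Bigl[\frac{P^2}Q+PR^{1/2}Q^{1/2}X^{1/2}+P^2R^{1/2}Q^{-1/2}X^{-1/2}\Bigr].
\end{equation}
The last two terms grow with $R$, which is why we let $r$ be the shorter variable. By $R\ll P^{1/2}$, $Q\asymp P^{1/7}$ and \eqref{eq:X}, the three terms are bounded by constant multiples of powers of $P$ with exponents
\[
2-\frac17=\frac{13}7,\qquad1+\frac14+\frac1{14}+\frac{15}{28}=\frac{13}7,\qquad2+\frac14-\frac1{14}-\frac{13}{28}=\frac{12}7 .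
\]
So $T\ll P^{13/14}L^3$, and the $O(L)$ blocks give $S_3\ll P^{13/14}L^4$.
\end{proof}

\begin{remark}\label{rem:exponents}
Expanding the square directly corresponds to $Q\asymp R$ in \eqref{eq:three}. The second term is then $PRX^{1/2}$, which for $R\asymp P^{1/2}$ and $X\asymp P$ is the trivial bound $P^2$; a short range of shifts is needed. The exponents arise as follows. To save a factor $P^\eta$ in a sum of $\psi$ over $(P,2P]$, the term $P/H$ in \eqref{eq:vaaler} requires $H=P^\eta$, so $X$ can be as large as $P^{1+\eta}$. The first term of \eqref{eq:three} requires $Q=P^{2\eta}$, and the second then requires $1+\frac14+\eta+\frac{1+\eta}2\le2-2\eta$, that is, $\eta\le\frac1{14}$. The parameter $U$ must satisfy $Q\le U$ and $U^2P^{15/28}\le P^{13/14}$, and $P^{1/6}$ lies in the resulting range $[P^{1/7},P^{11/56}]$. The hypothesis $P\le x^{14/27}$ serves only for the lower bound in \eqref{eq:X}, which ensures that the phase oscillates; its exact form comes from the choice of $Z$ in the next section.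
\end{remark}

\section{Proof of Theorem~\ref{thm:general}}

We pass from $\Lambda$ to primes and from $e$ to $\psi$.

\begin{corollary}\label{cor:psi}
Under the hypotheses of Proposition~\ref{prop:exp} on $x,\theta,P,P'$,
\[
\sum_{P<p\le P'}\psi\Bigl(\frac x{p-\theta}\Bigr)\ll_AP^{13/14}(\log P)^4 .
\]
\end{corollary}

\begin{proof}
Let $L=\log P$, $H=\lfloor P^{1/14}\rfloor$ and $1\le h\le H$. There are at most $(2P)^{1/2}$ squares and $O((2P)^{1/3}L)$ higher powers up to $2P$, so the prime powers $p^j$ with $j\ge2$ contribute $O(P^{1/2}L)$ to the sum $S$. Proposition~\ref{prop:exp}, with any $t\in(P,P']$ in place of $P'$, gives $\sum_{P<p\le t}(\log p)\,e(hx/(p-\theta))\ll_AP^{13/14}L^4$. By \eqref{eq:abel} with the decreasing weight $w(m)=1/\log m\le1/L$,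
\[
\sum_{P<p\le P'}e\Bigl(\frac{hx}{p-\theta}\Bigr)\ll_AP^{13/14}L^3 .
\]
In \eqref{eq:vaaler} the number of terms is at most $P+1$, so the first term is $\ll P^{13/14}$, and $\sum_{h\le H}1/h\ll L$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:general}]
If $x$ is bounded in terms of $A$, then $N_\theta(x;K)\le\sqrt x$ and $x\sum_pp^{-2}\le x$ are $O_A(1)$, while $x^{13/27}(\log x)^4\ge(\log2)^4$. So let $x$ be large, and apply Lemma~\ref{lem:reduction} to the set of primes, with $y=x/K\ge\sqrt x$. The cutoff $Z$ should balance the tail $x/Z$ against the bound $Z^{13/14}$ from Corollary~\ref{cor:psi}. We take $Z=x^{14/27}$, so that $x/Z=Z^{13/14}=x^{13/27}$.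

It remains to bound the sum of $\psi(x/(p+1-\theta))-\psi(x/(p-\theta))$ over $y<p\le Z$, which is empty if $y\ge Z$. Otherwise cover $(y,Z]$ by the intervals $(P,P']$ with $P=2^iy<Z$, $i\ge0$, and $P'=\min(2P,Z)$. Each $P$ satisfies $\sqrt x\le P\le x^{14/27}$. Apply Corollary~\ref{cor:psi}, with $A+1$ in place of $A$, to the shifts $\theta-1$ and $\theta$. The total is
\[
\ll_A(\log x)^4\sum_{2^iy<Z}(2^iy)^{13/14}\ll Z^{13/14}(\log x)^4=x^{13/27}(\log x)^4.\qedhere
\]
\end{proof}

\section{The main term and the admissible constants}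

Write \eqref{eq:pnt} as $\pi(t)=\int_2^tdu/\log u+E(t)$. For $y\ge2$, integration by parts gives
\[
\sum_{p>y}\frac1{p^2}=\int_y^\infty\frac{dt}{t^2\log t}-\frac{E(y)}{y^2}+2\int_y^\infty\frac{E(t)}{t^3}\,dt .
\]
Since $e^{-c\sqrt{\log t}}$ is decreasing, the last two terms are $O(y^{-1}e^{-c\sqrt{\log y}})$. The substitution $t=x/u$ shows that $x\int_{x/K}^\infty dt/(t^2\log t)=\int_0^Kdu/\log(x/u)$, so the main term of Theorem~\ref{thm:general} is the continuous form of the guess $\sum_{k\le K}1/\log(x/k)$ from the first section.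

Let $I_j=\int_y^\infty t^{-2}(\log t)^{-j}\,dt$. Integration by parts gives $I_j=y^{-1}(\log y)^{-j}-jI_{j+1}$, and $0<I_3\le y^{-1}(\log y)^{-3}$. Hence $I_1=y^{-1}(\log y)^{-1}-y^{-1}(\log y)^{-2}+2I_3$, and
\begin{equation}\label{eq:tailsum}
\sum_{p>y}\frac1{p^2}=\frac1{y\log y}-\frac1{y(\log y)^2}+O\Bigl(\frac1{y(\log y)^3}\Bigr).
\end{equation}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
The first equality is Theorem~\ref{thm:general} with $x=n$, $\theta=1$, $K=\sqrt n$. The second follows from \eqref{eq:tailsum} with $y=\sqrt n$ and $\log y=\frac12\log n$; the error $n^{13/27}(\log n)^4$ is absorbed because $\frac{13}{27}<\frac12$. Thus the ratio $\rho_n=\#\mathcal A_n\cdot(\log n)/\sqrt n$ satisfies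
\[
\rho_n=2-\frac4{\log n}+O\Bigl(\frac1{(\log n)^2}\Bigr),
\]
so $\rho_n\to2$ and $\rho_n<2$ for all large $n$. The inequality $\alpha\le\rho_n$ holds for all large $n$ if $\alpha<2$, because $\rho_n\to2$, and fails for all large $n$ if $\alpha\ge2$, because $\rho_n<2$. The inequality $\rho_n\le\beta$ holds for all large $n$ if $\beta\ge2$ and fails for all large $n$ if $\beta<2$, for the same two reasons in the opposite order. In particular \eqref{eq:conj} holds for all large $n$ with $\alpha=1$ and $\beta=2$.
\end{proof}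

\begin{proof}[Proof of Corollary~\ref{cor:main}]
(a) Let $y=x/K\ge\sqrt x$. By \eqref{eq:tailsum}, the main term in Theorem~\ref{thm:general} is $\bigl(1+O(1/\log x)\bigr)\,x/(y\log y)$, and $x/(y\log y)=K/\log(x/K)\ge x^{13/27+\varepsilon}/\log x$. The ratio of the error term to this quantity is $O_A(x^{-\varepsilon}(\log x)^5)$, which tends to $0$.

(b) For $k\le\sqrt n$ we have $\lfloor n/k+1\rfloor>n/k\ge\sqrt n$; these $k$ give the primes of $\mathcal A_n$, all larger than $\sqrt n$. For $\sqrt n<k\le n$ the values are less than $\sqrt n+1$. By \eqref{eq:small} they include every prime up to $\sqrt n$, and at most one integer lies in $(\sqrt n,\sqrt n+1)$. The number of primes in the set is therefore $\#\mathcal A_n+\pi(\sqrt n)+O(1)$. Two integrations by parts give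
\[
\int_2^y\frac{du}{\log u}=\frac y{\log y}+\frac y{(\log y)^2}+2\int_2^y\frac{du}{(\log u)^3}+O(1),
\]
and splitting the last integral at $\sqrt y$ bounds it by $O(\sqrt y+y/(\log y)^3)$. With \eqref{eq:pnt} and $y=\sqrt n$,
\[
\pi(\sqrt n)=\frac{2\sqrt n}{\log n}+\frac{4\sqrt n}{(\log n)^2}+O\Bigl(\frac{\sqrt n}{(\log n)^3}\Bigr).
\]
Adding the expansion in Theorem~\ref{thm:main}, we see that the terms of second order cancel: the surplus of primes among the values below $\sqrt n$ offsets the deficit among the values above it.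
\end{proof}

\begin{thebibliography}{9}

\bibitem{BF}
Abdelmalek Bedhouche and Bakir Farhi, \emph{On some products taken over the prime numbers}, arXiv:2207.07957 (2022).

\bibitem{GK}
Graham and Kolesnik, \emph{Van der Corput's Method of Exponential Sums}.

\bibitem{IK}
Iwaniec and Kowalski, \emph{Analytic Number Theory}.

\end{thebibliography}
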